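\title{The telescope of a pointed topological barycentric algebra need not be a topological cone}

\begin{abstract}
A pointed barycentric algebra $B$ has convex combinations and an origin. For $0<\alpha<1$, its telescope $T_\alpha(B)$ is the cone obtained by adjoining formal multiples $\alpha^{-n}x$, equipped with the quotient topology. We show that joint continuity of the operations does not pass from $B$ to $T_\alpha(B)$: there is a pointed topological barycentric algebra, a convex subset of a countable power of $\mathbb R_+$, whose telescopes have an addition that is not jointly continuous. Scalar multiplication is always jointly continuous, and addition is jointly continuous under either of two conditions on $B$, one of which is core-compactness. The counterexample is a product of two algebras, each of which satisfies one of these conditions.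
\end{abstract}

\section{Barycentric algebras, cones and telescopes}\label{sec:defs}

A convex set that contains the origin generates a cone, made of the nonnegative multiples of its points. The same passage can be made for an abstract set that carries only convex combinations and an origin, and it can be made with topologies. This paper is about how much continuity survives the passage. Throughout, $[0,1]$ and $\mathbb R_+=[0,\infty)$ carry their Euclidean topologies unless another one is named, $\mathbb N=\{0,1,2,\dots\}$ is discrete, and $\mathbb N^*=\{1,2,\dots\}$.

\subsection*{Barycentric algebras}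
A \emph{barycentric algebra} is a set $B$ with binary operations $+_a$, one for each $a\in[0,1]$, such that for all $x,y,z\in B$ and $a,b\in[0,1]$,
\[
x+_1y=x,\qquad x+_ax=x,\qquad x+_ay=y+_{1-a}x,
\]
\[
(x+_ay)+_bz=x+_{ab}\Bigl(y+_{\frac{b(1-a)}{1-ab}}z\Bigr)\quad\text{whenever } ab<1 .
\]
The model is a convex subset of a real vector space with $x+_ay=ax+(1-a)y$; there both sides of the last identity equal $abx+b(1-a)y+(1-b)z$. The algebra is \emph{pointed} if it has a distinguished element $\bot$, which plays the part of the origin, and one then writes $a\cdot x=x+_a\bot$ for $a\in[0,1]$. The axioms give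
\begin{equation}\label{eq:scal}
1\cdot x=x,\qquad 0\cdot x=\bot,\qquad a\cdot\bot=\bot,\qquad a\cdot(b\cdot x)=(ab)\cdot x .
\end{equation}
For the last identity, take $y=z=\bot$ in the fourth axiom when $ab<1$, and use the first identity when $a=b=1$.

A barycentric algebra with a topology is \emph{semitopological} if each $+_a\colon B\times B\to B$ is separately continuous and each map $a\mapsto x+_ay$ is continuous on $[0,1]$. It is \emph{topological} if $(a,x,y)\mapsto x+_ay$ is jointly continuous on $[0,1]\times B\times B$.

The spaces that occur are typically not Hausdorff. In a topological space, the \emph{specialization preorder} is defined by $x\le y$ if every open set that contains $x$ contains $y$. Open sets are upward closed for it, and we write ${\uparrow}A=\{y\mid x\le y\text{ for some }x\in A\}$. A \emph{pointed (semi)topological barycentric algebra} is a (semi)topological barycentric algebra whose distinguished element $\bot$ is least in the specialization preorder; equivalently, $B$ is the only open set that contains $\bot$. This excludes $[0,1]$ with $\bot=0$ and the Euclidean topology. The topology that replaces it is the \emph{upper topology}: we write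 $\mathbb R_+^\sigma$ for $\mathbb R_+$ with open sets $\emptyset$, $\mathbb R_+$ and the half-lines $(c,\infty)$, $c\ge0$. Its specialization preorder is the usual order, and an open condition on a number is a strict lower bound.

\subsection*{Cones}
A \emph{cone} is a commutative monoid $(C,+,0)$ with a scalar multiplication $\mathbb R_+\times C\to C$ such that $0\cdot x=0$, $1\cdot x=x$, $r\cdot(s\cdot x)=(rs)\cdot x$, $r\cdot(x+y)=r\cdot x+r\cdot y$ and $(r+s)\cdot x=r\cdot x+s\cdot x$. A cone with a topology is \emph{semitopological} if $+\colon C\times C\to C$ and $\cdot\colon\mathbb R_+\times C\to C$ are separately continuous, and \emph{topological} if both are jointly continuous. A product of topological cones, with coordinatewise operations and the product topology, is a topological cone, because continuity of a map into a product is checked coordinate by coordinate.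

\subsection*{Telescopes}
Let $B$ be a pointed barycentric algebra and $0<\alpha<1$. In $B$ one can multiply by scalars up to $1$ only. To reach larger scalars, take one copy of $B$ for each $n\in\mathbb N$ and read the pair $(n,x)$ as $\alpha^{-n}x$. On $\coprod_{n\in\mathbb N}B=\{(n,x)\mid n\in\mathbb N,\ x\in B\}$ put
\[
(m,x)\sim(n,y)\iff \alpha^{k-m}\cdot x=\alpha^{k-n}\cdot y\ \text{ for some }k\ge m,n .
\]
This is the smallest equivalence relation that identifies $(n,x)$ with $(n+1,\alpha\cdot x)$. We call the quotient set the \emph{telescope} $T_\alpha(B)$. We write $q$ for the quotient map and $q_n(x)=q(n,x)$, and we call $n$ a \emph{level}. By definition of $\sim$,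
\begin{equation}\label{eq:lift}
q_n(x)=q_k(\alpha^{k-n}\cdot x)\qquad\text{for all }k\ge n,
\end{equation}
so any two classes can be written at a common level. The cone operations are given by four rules: the zero is $q_0(\bot)$; $0\cdot u=q_0(\bot)$ for every class $u$; for $r>0$,
\begin{equation}\label{eq:mult}
r\cdot q_n(x)=q_m\bigl((r\alpha^{m-n})\cdot x\bigr)\quad\text{for any }m\ge n\text{ with }r\alpha^{m-n}\le1;
\end{equation}
and
\begin{equation}\label{eq:add}
q_n(x)+q_n(y)=2\cdot q_n(x+_{1/2}y).
\end{equation}
The last rule says that a sum is twice a midpoint, and midpoints are available in $B$. It is known that these operations are well defined and make $T_\alpha(B)$ a cone, and that $q_0$ is a linear map from $B$ to $T_\alpha(B)$.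

If $B$ is a pointed semitopological barycentric algebra, $\coprod_nB$ carries the coproduct topology and $T_\alpha(B)$ the quotient topology. Thus
\begin{equation}\label{eq:top}
\mathcal W\subseteq T_\alpha(B)\text{ is open}\iff q_n^{-1}(\mathcal W)\text{ is open in }B\text{ for every }n\in\mathbb N,
\end{equation}
and in particular each $q_n$ is continuous. It is known that $T_\alpha(B)$ is then a semitopological cone, in fact the free semitopological cone over $B$. We do not use freeness.

\section{The question and the answer}\label{sec:results}

So separate continuity passes from $B$ to its telescope. The following question, posed in \cite{GL}, asks the same for joint continuity.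

\begin{quote}
\textbf{Question.} Let $B$ be a pointed topological barycentric algebra and $0<\alpha<1$. Is $T_\alpha(B)$ necessarily a topological cone?
\end{quote}

One would guess that it is. For $B=[0,1]$ with the upper topology, the telescope is the topological cone $\mathbb R_+^\sigma$ (Example~\ref{ex:interval}). In general, addition is jointly continuous on each level: by \eqref{eq:add}, the map
\begin{equation}\label{eq:level}
B\times B\to T_\alpha(B),\qquad (a,b)\mapsto q_n(a)+q_n(b),
\end{equation}
is the composite of $+_{1/2}$, of $q_n$ and of multiplication by $2$, and all three are continuous. Moving to a common level by \eqref{eq:lift}, with the continuous maps $x\mapsto\alpha^{k-n}\cdot x$, one finds that $+\circ(q\times q)$ is continuous. If $q\times q$ were a quotient map, addition would be jointly continuous. The weak point is that a product of two quotient maps need not be a quotient map, and the answer to the question is negative.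

Let $X=\mathbb N^*\cup\{\infty\}$ and $Y=(\mathbb N^*\times\mathbb N^*)\cup\{\infty\}$, and put
\begin{align*}
B_X&=\bigl\{f\colon X\to[0,1]\ \bigm|\ \textstyle\lim_{i\to\infty}f(i)=f(\infty)\bigr\},\\
B_Y&=\bigl\{g\colon Y\to[0,1]\ \bigm|\ |g(k,j)-g(\infty)|\le 1/k\ \text{ for all }k,j\ge1\bigr\}.
\end{align*}
Both sets, and their product, are given the operations $x+_ay=ax+(1-a)y$, the element $\bot=0$, and the subspace topology from the corresponding power of $\mathbb R_+^\sigma$.

\begin{theorem}\label{thm:counter}
Let $B=B_X\times B_Y$, viewed as a subspace of $(\mathbb R_+^\sigma)^I$ with $I=X\sqcup Y$. Then $B$ is a pointed topological barycentric algebra, and for every $\alpha$ with $0<\alpha<1$, addition on $T_\alpha(B)$ is not jointly continuous.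
\end{theorem}

The second theorem describes what remains true. For open sets $P,O$ of a space, write $P\ll O$ if every family of open sets that covers $O$ has a finite subfamily that covers $P$. A space is \emph{core-compact} if whenever $x\in O$ with $O$ open, there is an open $P$ with $x\in P\ll O$. A space is \emph{locally compact} if every point has a base of compact, not necessarily open, neighborhoods. Such a space is core-compact: if $K\subseteq O$ is a compact neighborhood of $x$, the interior of $K$ serves as $P$.

\begin{theorem}\label{thm:positive}
Let $B$ be a pointed topological barycentric algebra and $0<\alpha<1$.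
\begin{enumerate}
\item[(1)] Scalar multiplication $\mathbb R_+\times T_\alpha(B)\to T_\alpha(B)$ is jointly continuous.
\item[(2)] If $B$ is core-compact, then $T_\alpha(B)$ is a topological cone.
\item[(3)] If ${\uparrow}(\alpha\cdot U)$ is open for every open $U\subseteq B$, then $T_\alpha(B)$ is a topological cone.
\item[(4)] The algebra $B_Y$ is locally compact and $B_X$ satisfies the hypothesis of \textup{(3)}. So $T_\alpha(B_X)$ and $T_\alpha(B_Y)$ are topological cones, whereas $T_\alpha(B_X\times B_Y)$ is not. In particular, the class of those $B$ for which $T_\alpha(B)$ is a topological cone is not closed under binary products. Moreover, the canonical continuous linear bijection $T_\alpha(B_X\times B_Y)\to T_\alpha(B_X)\times T_\alpha(B_Y)$ is not a homeomorphism.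
\end{enumerate}
\end{theorem}

Section~\ref{sec:towers} proves (1) and translates continuity of addition into the existence of a sequence of open boxes in $B\times B$, one at each level. Section~\ref{sec:build} builds such sequences under the hypotheses of (2) and (3), and thereby shows what a counterexample must avoid. Sections~\ref{sec:concrete} and~\ref{sec:counter} prove Theorem~\ref{thm:counter} and can be read directly after this one. Section~\ref{sec:factors} proves (4).

\section{Scalar multiplication, and towers of boxes}\label{sec:towers}

In this section and the next, $B$ is a pointed topological barycentric algebra and $0<\alpha<1$.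

For scalar multiplication the argument by quotient maps goes through, because only one of the two factors is a quotient. We use J.H.C.~Whitehead's theorem: if $p\colon Z\to Z'$ is a quotient map and $L$ is a locally compact Hausdorff space, then $\mathrm{id}_L\times p\colon L\times Z\to L\times Z'$ is a quotient map.

\begin{proof}[Proof of Theorem~\ref{thm:positive}(1)]
By Whitehead's theorem $\mathrm{id}_{\mathbb R_+}\times q$ is a quotient map, so it suffices to show that $(r,(n,x))\mapsto r\cdot q_n(x)$ is continuous on $\mathbb R_+\times\coprod_nB$. The sets $[0,R)\times\{n\}\times B$, for $R>0$ and $n\in\mathbb N$, form an open cover of this space. Fix $R$ and $n$, and choose $m\ge n$ with $R\alpha^{m-n}\le1$. On $[0,R)\times\{n\}\times B$ the map is $(r,x)\mapsto q_m((r\alpha^{m-n})\cdot x)$. For $r>0$ this is \eqref{eq:mult}; for $r=0$ it holds because $0\cdot x=\bot$ and $q_m(\bot)=q_0(\bot)$ by \eqref{eq:scal} and \eqref{eq:lift}. The map is continuous because $q_m$ is continuous and $(a,x)\mapsto x+_a\bot$ is jointly continuous on $[0,1]\times B$.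
\end{proof}

So only addition can fail. To see what its continuity demands of $B$, fix an open set $\mathcal W\subseteq T_\alpha(B)$ and two classes whose sum lies in $\mathcal W$, written at a common level $N$ as $q_N(x)$ and $q_N(y)$. For $n\ge N$ let
\[
O_n=\{(a,b)\in B\times B\mid q_n(a)+q_n(b)\in\mathcal W\}.
\]
Each $O_n$ is open in $B\times B$, as the preimage of $\mathcal W$ under \eqref{eq:level}; this is where joint continuity of $+_{1/2}$ enters. Since $q_n(a)=q_{n+1}(\alpha\cdot a)$,
\begin{equation}\label{eq:step}
(a,b)\in O_n\ \Longrightarrow\ (\alpha\cdot a,\alpha\cdot b)\in O_{n+1}.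
\end{equation}
A \emph{tower} for $(\mathcal W,N,x,y)$ is a pair of sequences of open sets $U_n,V_n\subseteq B$, $n\ge N$, such that
\begin{enumerate}
\item[(T1)] $x\in U_N$ and $y\in V_N$;
\item[(T2)] $U_n\times V_n\subseteq O_n$ for all $n\ge N$;
\item[(T3)] $\alpha\cdot U_n\subseteq U_{n+1}$ and $\alpha\cdot V_n\subseteq V_{n+1}$ for all $n\ge N$.
\end{enumerate}

\begin{lemma}\label{lem:tower}
There are open sets $\mathcal U\ni q_N(x)$ and $\mathcal V\ni q_N(y)$ in $T_\alpha(B)$ with $\mathcal U+\mathcal V\subseteq\mathcal W$ if and only if there is a tower for $(\mathcal W,N,x,y)$.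
\end{lemma}

\begin{proof}
Given $\mathcal U$ and $\mathcal V$, put $U_n=q_n^{-1}(\mathcal U)$ and $V_n=q_n^{-1}(\mathcal V)$. These sets are open, (T1) and (T2) hold by the choice of $\mathcal U$ and $\mathcal V$, and (T3) holds because $q_{n+1}(\alpha\cdot a)=q_n(a)$.

Conversely, given a tower, put $\mathcal U=\bigcup_{n\ge N}q_n(U_n)$ and $\mathcal V=\bigcup_{n\ge N}q_n(V_n)$. They contain $q_N(x)$ and $q_N(y)$ by (T1). By (T3) and \eqref{eq:scal}, $\alpha^{k-n}\cdot U_n\subseteq U_k$ whenever $k\ge n\ge N$. We claim that for $m\in\mathbb N$ and $z\in B$,
\[
q_m(z)\in\mathcal U\iff \alpha^{k-m}\cdot z\in U_k\ \text{ for some }k\ge m,N .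
\]
If $q_m(z)=q_n(a)$ with $n\ge N$ and $a\in U_n$, then $\alpha^{k-m}\cdot z=\alpha^{k-n}\cdot a\in U_k$ for some $k\ge m,n$. The reverse implication is \eqref{eq:lift}. Hence $q_m^{-1}(\mathcal U)$ is the union over $k$ of the preimages of the open sets $U_k$ under the continuous maps $z\mapsto\alpha^{k-m}\cdot z$, and $\mathcal U$ is open by \eqref{eq:top}. The same argument with $V_n$ shows that $\mathcal V$ is open. Finally, let $a\in U_n$, $b\in V_{n'}$ and $k=\max(n,n')$. Then $a'=\alpha^{k-n}\cdot a\in U_k$ and $b'=\alpha^{k-n'}\cdot b\in V_k$, and $q_n(a)+q_{n'}(b)=q_k(a')+q_k(b')\in\mathcal W$ by (T2).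
\end{proof}

By Lemma~\ref{lem:tower} and Theorem~\ref{thm:positive}(1), $T_\alpha(B)$ is a topological cone exactly when a tower exists for every choice of $(\mathcal W,N,x,y)$. The first box $U_N\times V_N$ always exists, since $O_N$ is open and contains $(x,y)$. The difficulty is the step from one level to the next. By \eqref{eq:step}, $(\alpha\cdot U_n)\times(\alpha\cdot V_n)\subseteq O_{n+1}$, but $\alpha\cdot U_n$ and $\alpha\cdot V_n$ need not be open, and one must fit a single open box between their product and $O_{n+1}$. If this forces the earlier boxes to shrink, it may force them to shrink at infinitely many levels, and then nothing open may be left.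

\section{Two ways to build a tower}\label{sec:build}

\subsection*{When the smallest candidate is open}
Every open set that contains $\alpha\cdot U_n$ contains ${\uparrow}(\alpha\cdot U_n)$. So this set is the smallest candidate for $U_{n+1}$, and hypothesis (3) says that it is admissible.

\begin{proof}[Proof of Theorem~\ref{thm:positive}(3)]
Given $(\mathcal W,N,x,y)$, choose open sets $U_N\ni x$ and $V_N\ni y$ with $U_N\times V_N\subseteq O_N$, and define $U_{n+1}={\uparrow}(\alpha\cdot U_n)$ and $V_{n+1}={\uparrow}(\alpha\cdot V_n)$. These sets are open by hypothesis, and (T1) and (T3) hold. We prove (T2) by induction. Let $a'\ge\alpha\cdot a$ and $b'\ge\alpha\cdot b$ with $a\in U_n$ and $b\in V_n$. By \eqref{eq:step}, the open set $O_{n+1}$ contains $(\alpha\cdot a,\alpha\cdot b)$, hence an open box $P\times Q$ around that point. Since $P$ and $Q$ are upward closed, $(a',b')\in P\times Q\subseteq O_{n+1}$. So towers exist.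
\end{proof}

\subsection*{When there is compactness to spend}
If $K$ and $K'$ are compact and $K\times K'$ lies in an open set $S$, two applications of compactness produce an open box between $K\times K'$ and $S$. Open sets are not compact, but a pair $U\ll U'$ is a substitute: covers of $U'$ have finite subfamilies that cover $U$. Each use of this property spends the margin between $U$ and $U'$, so the induction has to carry a pair $U_n\ll U'_n$ and produce a new pair at the next level. Core-compactness is what creates new margins. We need three facts about $\ll$.
\begin{enumerate}
\item[(W1)] If $P\ll O$ then $P\subseteq O$ (cover $O$ by itself), and $P_1\ll O$ for every open $P_1\subseteq P$.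
\item[(W2)] If $P_i\ll O_i$ for finitely many $i$, then $\bigcup_iP_i\ll\bigcup_iO_i$: a cover of the union covers each $O_i$, and we collect the finite subfamilies that cover the $P_i$.
\item[(W3)] In a core-compact space, if $P\ll O$ then $P\ll P''\ll O$ for some open $P''$. Indeed, for each $z\in O$ choose an open $R'_z$ with $z\in R'_z\ll O$, and then an open $R_z$ with $z\in R_z\ll R'_z$. The $R_z$ cover $O$, so finitely many of them cover $P$. Let $P''$ be the union of the corresponding $R'_z$, and apply (W2) twice and then (W1).
\end{enumerate}

\begin{lemma}\label{lem:step}
Let $Z$ be a core-compact space, $h\colon Z\to Z$ continuous, and $S\subseteq Z\times Z$ open. Let $U\ll U'$ and $V\ll V'$ be open subsets of $Z$ with $h(U')\times h(V')\subseteq S$. Then there are open sets $P\ll P'$ and $Q\ll Q'$ with $h(U)\subseteq P$, $h(V)\subseteq Q$ and $P'\times Q'\subseteq S$.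
\end{lemma}

\begin{proof}
By (W3) choose $U\ll U''\ll U'$ and $V\ll V''\ll V'$. The outer margins will produce the box $P'\times Q'$ and the inner margins the sets $P$ and $Q$. An empty intersection of subsets of $Z$ is read as $Z$.

\emph{The box.} Fix $b\in V'$. For each $a\in U'$ choose open sets $P'_{ab}\ni h(a)$ and $Q'_{ab}\ni h(b)$ with $P'_{ab}\times Q'_{ab}\subseteq S$. The sets $h^{-1}(P'_{ab})$, $a\in U'$, cover $U'$, so finitely many of them cover $U''$. Let $P'_b$ be the union of the corresponding $P'_{ab}$ and $Q'_b$ the intersection of the corresponding $Q'_{ab}$. Then $h(U'')\subseteq P'_b$, $h(b)\in Q'_b$ and $P'_b\times Q'_b\subseteq S$. Now let $b$ vary. The sets $h^{-1}(Q'_b)$, $b\in V'$, cover $V'$, so finitely many of them, for $b_1,\dots,b_r$, cover $V''$. Put $P'=\bigcap_lP'_{b_l}$ and $Q'=\bigcup_lQ'_{b_l}$. These sets are open, $h(U'')\subseteq P'$, $h(V'')\subseteq Q'$ and $P'\times Q'\subseteq S$.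

\emph{The new margins.} By core-compactness, every point of $P'$ lies in an open set $R\ll P'$. Since $h(U'')\subseteq P'$, the sets $h^{-1}(R)$ with $R\ll P'$ cover $U''$, so finitely many of them cover $U$. The union $P$ of the corresponding sets $R$ satisfies $h(U)\subseteq P$, and $P\ll P'$ by (W2). The same argument with $V\ll V''$ and $Q'$ gives $Q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(2)]
Given $(\mathcal W,N,x,y)$, choose an open box $U'_N\times V'_N\subseteq O_N$ around $(x,y)$, and open sets with $x\in U_N\ll U'_N$ and $y\in V_N\ll V'_N$. Suppose that $U_n\ll U'_n$ and $V_n\ll V'_n$ have been chosen with $U'_n\times V'_n\subseteq O_n$. By \eqref{eq:step}, Lemma~\ref{lem:step} applies with $h(z)=\alpha\cdot z$ and $S=O_{n+1}$. It gives $U_{n+1}\ll U'_{n+1}$ and $V_{n+1}\ll V'_{n+1}$ with $\alpha\cdot U_n\subseteq U_{n+1}$, $\alpha\cdot V_n\subseteq V_{n+1}$ and $U'_{n+1}\times V'_{n+1}\subseteq O_{n+1}$. By (W1), $U_n\times V_n\subseteq U'_n\times V'_n\subseteq O_n$ for all $n$, so the sets $U_n,V_n$ form a tower.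
\end{proof}

The proofs of (1)--(3) never use that $\bot$ is least in the specialization preorder. That requirement matters below, as a constraint that the counterexample has to meet.

\section{Telescopes of convex sets of functions}\label{sec:concrete}

We look for a counterexample among convex sets of nonnegative functions, where the telescope is a set of functions too and only its topology has to be understood. Let $I$ be a set and let $P_I=(\mathbb R_+^\sigma)^I$. A basic open set of $P_I$ is given by finitely many strict lower bounds $z(i)>c_i$, $i\in F$, with $F\subseteq I$ finite and $c_i\ge0$.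

\begin{lemma}\label{lem:cone}
$P_I$ is a topological cone for the pointwise operations.
\end{lemma}

\begin{proof}
It suffices to treat $\mathbb R_+^\sigma$, and to consider the preimage of a half-line $(c,\infty)$ with $c\ge0$. Let $s+t>c$, and choose $\rho\in(0,1)$ with $\rho(s+t)>c$. Let $N_s=(\rho s,\infty)$ if $s>0$ and $N_s=\mathbb R_+$ if $s=0$, and define $N_t$ in the same way. These are open neighborhoods of $s$ and $t$ in $\mathbb R_+^\sigma$, and $s'+t'\ge\rho s+\rho t>c$ for $s'\in N_s$ and $t'\in N_t$. Next let $rs>c$, so that $r,s>0$, and choose $\rho\in(0,1)$ with $\rho^2rs>c$. Then $r's'>c$ whenever $r'>\rho r$ and $s'>\rho s$, and these conditions are open in $\mathbb R_+$ and in $\mathbb R_+^\sigma$ respectively.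
\end{proof}

\begin{lemma}\label{lem:concrete}
Let $B\subseteq\mathbb R_+^I$ be a convex set that contains $0$, with $x+_ay=ax+(1-a)y$, $\bot=0$ and the subspace topology from $P_I$. Let $0<\alpha<1$, $L_n=\alpha^{-n}B$ and $C=\bigcup_nL_n$.
\begin{enumerate}
\item[(a)] $B$ is a pointed topological barycentric algebra.
\item[(b)] $L_0\subseteq L_1\subseteq\cdots$, and $\theta(q_n(x))=\alpha^{-n}x$ defines a bijection $\theta\colon T_\alpha(B)\to C$ with $\theta(u+v)=\theta(u)+\theta(v)$ and $\theta(r\cdot u)=r\theta(u)$.
\item[(c)] For $W\subseteq C$, the set $\theta^{-1}(W)$ is open if and only if, for every $n$, $W\cap L_n$ is open in $L_n$ for the subspace topology from $P_I$.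
\end{enumerate}
\end{lemma}

\begin{proof}
(a) As a convex set, $B$ is a barycentric algebra, and $a\cdot x=ax$. The map $(a,x,y)\mapsto ax+(1-a)y$ is jointly continuous by Lemma~\ref{lem:cone}. The function $0$ satisfies no bound $z(i)>c_i$ with $c_i\ge0$, so the only basic open set of $P_I$ that contains $0$ is $P_I$, and the only open subset of $B$ that contains $\bot$ is $B$.

(b) Since $B$ is convex and contains $0$, we have $\alpha B\subseteq B$, so $L_n\subseteq L_{n+1}$. The equation $\alpha^{k-m}x=\alpha^{k-n}y$ is equivalent to $\alpha^{-m}x=\alpha^{-n}y$, so $\theta$ is well defined and injective, and its image is $C$. For $r>0$, \eqref{eq:mult} gives $\theta(r\cdot q_n(x))=\alpha^{-m}r\alpha^{m-n}x=r\theta(q_n(x))$, and for $r=0$ both sides are $0$. Writing $u=q_n(x)$ and $v=q_n(y)$ at a common level, \eqref{eq:add} gives $\theta(u+v)=2\alpha^{-n}\,\frac{x+y}{2}=\theta(u)+\theta(v)$.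

(c) The map $z\mapsto\alpha^{-n}z$ is a homeomorphism of $P_I$, with inverse $z\mapsto\alpha^nz$, and it restricts to the homeomorphism $\theta\circ q_n\colon B\to L_n$. So $q_n^{-1}(\theta^{-1}(W))$ is open in $B$ if and only if $W\cap L_n$ is open in $L_n$. Apply \eqref{eq:top}.
\end{proof}

From now on we identify $T_\alpha(B)$ with $C$, and we call the topology described in (c) the \emph{telescope topology}. The trace on $C$ of an open subset of $P_I$ is telescope-open, so the telescope topology is at least as fine as the subspace topology from $P_I$. Since basic open sets of $P_I$ involve finitely many coordinates, we also have the following property, which limits what an open set can see on one level.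
\begin{enumerate}
\item[(F)] If $W$ is telescope-open and $z\in W\cap L_n$, there is a finite set $F\subseteq I$ such that every $z'\in L_n$ that agrees with $z$ on $F$ lies in $W$.
\end{enumerate}
The set $F$ may depend on $n$, and the counterexample lives on this dependence.

\begin{example}\label{ex:interval}
Let $I$ be a point and $B=[0,1]$. Then $L_n=[0,\alpha^{-n}]$ and $C=\mathbb R_+$. Let $W$ be telescope-open. If $0\in W$, then $W\cap L_n=L_n$ for all $n$, so $W=\mathbb R_+$. Otherwise each nonempty trace has the form $W\cap L_n=(c_n,\alpha^{-n}]$, and $c_n$ does not depend on $n$ because it equals $\inf W$. So $W$ is empty or a half-line $(c,\infty)$, and $T_\alpha(B)$ is $\mathbb R_+^\sigma$.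
\end{example}

If the telescope topology coincides with the subspace topology, as here, then $C$ is a topological cone by Lemma~\ref{lem:cone}. A counterexample therefore needs a strictly finer telescope topology. The next example shows how this happens.

\begin{example}\label{ex:column}
Let $B_0$ be the convex set of functions $g\colon X\to[0,1]$ with $|g(k)-g(\infty)|\le1/k$ for all $k\ge1$, and let
\[
W_0=\{g\in C\mid g(\infty)>\tfrac34\ \text{ and }\ g(k)>\tfrac12\ \text{ for all }k\ge1\}.
\]
On the level $L_n=\lambda B_0$, $\lambda=\alpha^{-n}$, we have $g(k)\ge g(\infty)-\lambda/k$, so $g(\infty)>\frac34$ already forces $g(k)>\frac12$ for $k\ge4\lambda$. Hence $W_0\cap L_n$ is cut out by finitely many strict lower bounds, and $W_0$ is telescope-open. It is not open in the subspace topology. Let $e_k$ be $0$ at $k$ and $1$ elsewhere. Then $e_k\in L_n$ as soon as $\alpha^{-n}\ge k$, so $e_k\in C\setminus W_0$, and yet every neighborhood in $P_X$ of the constant function $1\in W_0$ contains $e_k$ for large $k$.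
\end{example}

So a telescope-open set may impose infinitely many conditions, provided that only finitely many are active on each level. The $k$-th condition is automatic on the levels with $\alpha^{-n}\le k/4$ and can be violated on the levels with $\alpha^{-n}\ge k$.

\section{The counterexample}\label{sec:counter}

Let $B=B_X\times B_Y$ and $I=X\sqcup Y$. The conditions that define $B_X$ and $B_Y$ are preserved by convex combinations and hold for $0$, so Lemma~\ref{lem:concrete} applies, and its part (a) is the first assertion of Theorem~\ref{thm:counter}. Fix $\alpha$. Points of $\mathbb R_+^I$ are pairs $(f,g)$, and $\mathbf 0$, $\mathbf 1$ denote constant functions. With $\lambda=\alpha^{-n}$, the level $L_n$ consists of the pairs $(f,g)$ with values in $[0,\lambda]$ such that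
\begin{equation}\label{eq:Ln}
f(i)\to f(\infty)\quad\text{and}\quad|g(k,j)-g(\infty)|\le\lambda/k\ \text{ for all }k,j\ge1 .
\end{equation}
We show that addition is discontinuous at the pair $u=(\mathbf 1,\mathbf 0)$, $v=(\mathbf 0,\mathbf 1)$ of points of $B$. Since $(f,\mathbf 0)+(\mathbf 0,g)=(f,g)$, the task is to find a telescope-open neighborhood $W$ of $(\mathbf 1,\mathbf 1)$ that contains no box: no set of pairs $(f,g)$ in which $(f,\mathbf 0)$ and $(\mathbf 0,g)$ range independently over neighborhoods of $u$ and $v$. The plan is to intersect infinitely many open conditions as in Example~\ref{ex:column}, one for each row $\{k\}\times\mathbb N^*$ of $Y$, where the $k$-th condition forces a box to constrain $f$ at some integer beyond $k$. All conditions must be built from strict lower bounds, because we work with the upper topology.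

\subsection*{The condition on one row}
For $k\ge1$ let $R_k$ be the set of $(f,g)\in\mathbb R_+^I$ for which there is an integer $i>k$ such that
\[
f(i)>\tfrac12\qquad\text{and}\qquad g(k,j)>\tfrac12\ \text{ for }j=1,\dots,i .
\]
In words: wait for the first time $i>k$ at which $f$ exceeds $\frac12$, and ask that $g$ exceed $\frac12$ on row $k$ up to column $i$. The longer $f$ keeps us waiting, the more is asked of $g$. As a union over $i$ of basic open sets, $R_k$ is open in $P_I$.

For integers $1\le k<j$, let $d_{k,j}\colon X\to\{0,1\}$ be $0$ at the integers $i$ with $k<i<j$ and $1$ elsewhere, including at $\infty$, and let $e_{k,j}\colon Y\to\{0,1\}$ be $0$ at $(k,j)$ and $1$ elsewhere. Then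
\begin{equation}\label{eq:bad}
(d_{k,j},e_{k,j})\notin R_k ,
\end{equation}
because an integer $i>k$ with $d_{k,j}(i)>\frac12$ satisfies $i\ge j$, and then the condition at column $j$ fails.

Take $k=1$. The set $R_1$ contains a box around $(\mathbf 1,\mathbf 1)$, namely the one given by $f(2)>\frac12$, $g(1,1)>\frac12$, $g(1,2)>\frac12$. But no open box $U\times V\subseteq R_1$ around $(\mathbf 1,\mathbf 1)$ in $P_X\times P_Y$ can constrain $f$ only at $1$ and $\infty$: such a $U$ contains every $d_{1,j}$, while $V$ contains $e_{1,j}$ for large $j$. For $K$ rows, $R_1\cap\dots\cap R_K$ contains the box given by $f(K+1)>\frac12$ and $g(k,j)>\frac12$ for $k\le K$, $j\le K+1$. So each finite set of rows can be served, but only by a box whose first side looks further and further out.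

\subsection*{All rows at once}
To make the far rows automatic on a given level we need two things: $g$ must be large on these rows, and the waiting time of $f$ must be finite. The coordinates $\infty$ turn both requirements into open conditions. Let
\[
A=\{(f,g)\in\mathbb R_+^I\mid f(\infty)>\tfrac12,\ g(\infty)>\tfrac34\},\qquad
W=C\cap A\cap\bigcap_{k\ge1}R_k .
\]

\begin{lemma}\label{lem:W}
$W$ is a telescope-open set that contains $(\mathbf 1,\mathbf 1)$.
\end{lemma}

\begin{proof}
The point $(\mathbf 1,\mathbf 1)$ lies in $B\cap A$, and in $R_k$ with $i=k+1$. Fix $n$, let $\lambda=\alpha^{-n}$, and let $(f,g)\in L_n\cap A$ and $k\ge4\lambda$. By \eqref{eq:Ln}, for every $j$,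
\[
g(k,j)\ge g(\infty)-\lambda/k>\tfrac34-\tfrac14=\tfrac12 ,
\]
and since $f(i)\to f(\infty)>\frac12$ there is an integer $i>k$ with $f(i)>\frac12$. So $(f,g)\in R_k$. Therefore
\[
W\cap L_n=L_n\cap A\cap\bigcap_{1\le k<4\lambda}R_k ,
\]
the trace on $L_n$ of a finite intersection of open subsets of $P_I$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
It remains to show that addition is not jointly continuous. We have $u+v=(\mathbf 1,\mathbf 1)\in W$. Suppose that there are telescope-open sets $\mathcal U\ni u$ and $\mathcal V\ni v$ with $\mathcal U+\mathcal V\subseteq W$. The choices are made in the following order: $\mathcal U$ determines a row $k$, the row determines a level $n$, and $\mathcal V$ at level $n$ determines a column $j$.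

\emph{The row.} Apply (F) to $u\in\mathcal U\cap L_0$, and let $F\subseteq I$ be the finite set obtained. Choose $k\ge1$ at least as large as every integer in $F\cap X$. For every $j>k$, the function $d_{k,j}$ is eventually $1$, so $(d_{k,j},\mathbf 0)\in B=L_0$, and this point differs from $u$ only at integers $i>k$, hence outside $F$. Thus $(d_{k,j},\mathbf 0)\in\mathcal U$ for \emph{every} $j>k$.

\emph{The level.} Choose $n$ with $\lambda=\alpha^{-n}\ge k$. For every $j>k$, the point $(\mathbf 0,e_{k,j})$ lies in $L_n$: its values are at most $1\le\lambda$, and the only deviation of $e_{k,j}$ from $e_{k,j}(\infty)$ occurs at $(k,j)$ and equals $1\le\lambda/k$. Also $v\in L_0\subseteq L_n$.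

\emph{The column.} Apply (F) to $v\in\mathcal V\cap L_n$, and let $G\subseteq I$ be the finite set obtained. Choose $j>k$ with $(k,j)\notin G$. The point $(\mathbf 0,e_{k,j})\in L_n$ differs from $v$ only at $(k,j)$, so it lies in $\mathcal V$.

Now $(d_{k,j},\mathbf 0)+(\mathbf 0,e_{k,j})=(d_{k,j},e_{k,j})$ lies in $\mathcal U+\mathcal V\subseteq W\subseteq R_k$, which contradicts \eqref{eq:bad}. Hence addition is not continuous at $(u,v)$.
\end{proof}

In the language of Section~\ref{sec:towers}, boxes exist at every level, since only finitely many rows are active there. What fails is (T3): the neighborhood of $u$ chosen at level $0$ must survive at all levels, and it is defeated at the level where row $k$ becomes free. By the discussion of \eqref{eq:level}, it also follows that $q\times q$ is not a quotient map for this $B$.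

\begin{remark}\label{rem:embed}
The failure is not caused by $B$ failing to embed in a topological cone. The algebra $B$ is a subspace of the topological cone $P_I$. It is $T_0$: if $z(i)<z'(i)$, the open condition of exceeding $z(i)$ at $i$ separates $z'$ from $z$. It is second countable, since $I$ is countable and rational lower bounds suffice. Moreover $q_0\colon B\to T_\alpha(B)$ is a topological embedding. It is the inclusion of $B$ in $C$, it is continuous, and every open subset of $B$ has the form $O\cap B$ with $O$ open in $P_I$, so it is the trace on $B$ of the telescope-open set $O\cap C$.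
\end{remark}

\section{The two factors}\label{sec:factors}

The two factors of $B$ play different parts: $B_X$ supplies unbounded waiting times, and $B_Y$ supplies a fine telescope topology. Neither feature does harm alone. The next lemma isolates the property of each factor that guarantees this.

\begin{lemma}\label{lem:factors}
Let $B\subseteq[0,1]^I$ be as in Lemma~\ref{lem:concrete}, and let $0<\alpha<1$.
\begin{enumerate}
\item[(a)] If $B$ is closed in $[0,1]^I$ for the product of the Euclidean topologies, then $B$ is locally compact.
\item[(b)] If $\min(z/\alpha,1)\in B$ for every $z\in B$, then ${\uparrow}(\alpha\cdot U)$ is open for every open $U\subseteq B$.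
\end{enumerate}
\end{lemma}

\begin{proof}
In both parts it suffices to consider a basic open set $U=\{z\in B\mid z(i)>c_i,\ i\in F\}$ with $F$ finite and $c_i\ge0$; for (b) this is because $U\mapsto{\uparrow}(\alpha\cdot U)$ commutes with unions.

(a) Let $z\in U$, choose $b_i$ with $c_i<b_i<z(i)$, and let $K=\{z'\in B\mid z'(i)\ge b_i,\ i\in F\}$. For the Euclidean product topology, $K$ is closed in $[0,1]^I$, which is compact by Tychonoff's theorem, so $K$ is compact. It remains compact in the topology of $B$, which is coarser. Finally $K\subseteq U$, and $K$ contains the open neighborhood $\{z'\in B\mid z'(i)>b_i,\ i\in F\}$ of $z$.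

(b) The specialization preorder of $B$ is the pointwise order: $z\le z'$ means that $z'$ satisfies every bound $z'(i)>c$ that $z$ satisfies, that is, $z(i)\le z'(i)$ for all $i$. If some $c_i\ge1$, then $U$ is empty. Otherwise we claim that
\[
{\uparrow}(\alpha\cdot U)=\{z\in B\mid z(i)>\alpha c_i,\ i\in F\},
\]
which is open. If $z\ge\alpha w$ with $w\in U$, then $z(i)\ge\alpha w(i)>\alpha c_i$ on $F$. Conversely, let $z\in B$ satisfy $z(i)>\alpha c_i$ on $F$, and put $w=\min(z/\alpha,1)\in B$. Then $w(i)>c_i$ on $F$, because both $z(i)/\alpha$ and $1$ exceed $c_i$. So $w\in U$, and $\alpha w\le z$.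
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(4)]
By Lemma~\ref{lem:concrete}(a), $B_X$ and $B_Y$ are pointed topological barycentric algebras. The set $B_Y$ is defined by non-strict inequalities between Euclidean-continuous functions of two coordinates, so it is closed in $[0,1]^Y$, and locally compact by Lemma~\ref{lem:factors}(a). If $f\in B_X$, then $\min(f(i)/\alpha,1)\to\min(f(\infty)/\alpha,1)$, so $\min(f/\alpha,1)\in B_X$ and Lemma~\ref{lem:factors}(b) applies. By parts (2) and (3), $T_\alpha(B_Y)$ and $T_\alpha(B_X)$ are topological cones. The product topology on $B_X\times B_Y$ is the subspace topology from $P_I$, so $T_\alpha(B_X\times B_Y)$ is not a topological cone by Theorem~\ref{thm:counter}.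

The canonical map sends $q_n(f,g)$ to $(q_n(f),q_n(g))$. Let $C_X$ and $C_Y$ be the cones that Lemma~\ref{lem:concrete} attaches to $B_X$ and $B_Y$. The levels of $B$ are $L_n=\alpha^{-n}B_X\times\alpha^{-n}B_Y$, and the levels of each factor increase, so $C=C_X\times C_Y$. Under the three identifications $\theta$, both $q_n(f,g)$ and its image become $(\alpha^{-n}f,\alpha^{-n}g)$. So the canonical map is the identity of $C$, a well-defined linear bijection. It is continuous: if $W_X\subseteq C_X$ is telescope-open, then $(W_X\times C_Y)\cap L_n=(W_X\cap\alpha^{-n}B_X)\times\alpha^{-n}B_Y$ is open in $L_n$ for every $n$, and the same holds with the factors exchanged. Its target is a product of topological cones, hence a topological cone. If it were a homeomorphism, $T_\alpha(B_X\times B_Y)$ would be a topological cone as well, contradicting Theorem~\ref{thm:counter}.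
\end{proof}

\begin{remark}\label{rem:needed}
Both constraints in the definition of $B$ are needed. If the convergence condition is dropped, the algebra $[0,1]^X\times B_Y$ is Euclidean-closed, so it is locally compact and its telescope is a topological cone by Lemma~\ref{lem:factors}(a) and Theorem~\ref{thm:positive}(2). If the bounds $1/k$ are dropped, the algebra $B_X\times[0,1]^Y$ is stable under $z\mapsto\min(z/\alpha,1)$, and its telescope is a topological cone by Lemma~\ref{lem:factors}(b) and Theorem~\ref{thm:positive}(3).
\end{remark}

\begin{remark}\label{rem:other}
Each factor fails the condition that the other one satisfies. The space $B_X$ is not core-compact. Let $O=\{f\in B_X\mid f(\infty)>\frac12\}$ and let $P$ be an open neighborhood of $\mathbf 1$. For $k$ large, $P$ contains $d_{k,j}$ for all $j>k$. The open sets $\{f\in B_X\mid f(i)>\frac12\}$, $i>k$, cover $O$, but finitely many of them miss $d_{k,j}$ for $j$ large. So $P\ll O$ fails. The algebra $B_Y$ does not satisfy the hypothesis of Theorem~\ref{thm:positive}(3). Otherwise $B_X\times B_Y$ would satisfy it, since ${\uparrow}(\alpha\cdot(U\times V))={\uparrow}(\alpha\cdot U)\times{\uparrow}(\alpha\cdot V)$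 for the pointwise order and every open set is a union of open boxes, and this would contradict Theorem~\ref{thm:counter}.
\end{remark}

\begin{thebibliography}{1}
\bibitem{GL} Jean Goubault-Larrecq, \emph{Semitopological Barycentric Algebras}, arXiv:2512.12865 (2025).
\end{thebibliography}
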